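# Closed subspaces of Asplund Fréchet spaces

## The function $\sum 2^{-n}|x_n|$ on $\ell_2$ and on $c_{00}$

Take $f(x)=\sum_{n\ge1}2^{-n}|x_n|$ on $\ell_2$. It is convex and continuous. Where is it differentiable?

If some coordinate $x_n$ is $0$, then $f(x+te_n)=f(x)+2^{-n}|t|$, so there is not even a two-sided directional derivative along $e_n$. Suppose instead that all $x_n\ne0$, and put $\varphi(h)=\sum_n2^{-n}\operatorname{sgn}(x_n)h_n$. Then
$$|f(x+th)-f(x)-t\varphi(h)|\le\sum_n2^{-n}\bigl|\,|x_n+th_n|-|x_n|-t\operatorname{sgn}(x_n)h_n\bigr| .$$
The $n$-th term is at most $2^{-n}\cdot2|t||h_n|$, and it vanishes when $|t||h_n|\le|x_n|$. Fix $R>0$ and $N$. If $\|h\|\le R$ and $|t|R\le\min_{n\le N}|x_n|$, the first $N$ terms vanish and the rest add up to at most $2|t|R\,2^{-N}$. So the difference quotient converges to $\varphi(h)$ uniformly in $\|h\|\le R$.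

The good points of $f$ therefore form the set $\bigcap_n\{x:x_n\neq0\}$, a countable intersection of dense open sets. In $\ell_2$ this is a dense $G_\delta$ set, by Baire. Now restrict $f$ to the subspace $c_{00}$ of finitely supported sequences, with the same norm. Every $x\in c_{00}$ has a zero coordinate, so the restriction is differentiable at no point at all.

Passing to a subspace has thus destroyed generic differentiability completely. But $c_{00}$ is not closed in $\ell_2$ and not a Baire space: it is the union of the nowhere dense closed sets $\{x\in c_{00}:x_n=0\}$. Can the same thing happen to a closed subspace?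

## Asplund spaces and the statement

All locally convex spaces (lcs) below are real and Hausdorff. A Fréchet lcs is one that is metrizable and complete. The dual of $F$ is $F'$, and weak$^*$ means $\sigma(F',F)$. A set $B\subset F$ is bounded if every continuous seminorm is bounded on it.

**Definition 1.** Let $D\subset E$ be nonempty, open and convex, and let $f:D\to\mathbb R$ be continuous and convex. For a bounded set $B$, $f$ is *$B$-differentiable* at $x\in D$ if there is $\varphi\in E'$ with
$$\lim_{t\to0}\frac{f(x+th)-f(x)}t=\varphi(h)\quad\text{uniformly in }h\in B .$$
It is *Fréchet differentiable* at $x$ if one $\varphi\in E'$ has this property for every bounded $B\subset E$. The lcs $E$ is *Asplund* if for every such $D$ and $f$, the function $f$ is Fréchet differentiable at each point of some dense $G_\delta$ subset of $D$.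

For a Banach space the balls suffice as bounded sets, and this is the classical notion. To see what bounded sets look like beyond normed spaces, take $\mathbb R^{\mathbb N}$ with the seminorms $p_k(x)=\max_{i\le k}|x_i|$. A set is bounded exactly when it lies in a box $\{h:|h_k|\le\lambda_k\text{ for all }k\}$, where the $\lambda_k$ may grow as fast as they like. For instance $\{k e_k:k\ge1\}$ is bounded.

The problem, from J. Kakol and A. Leiderman, "Asplund spaces and the finest locally convex topology", arXiv:2412.11510 (2024), asks: *is every closed subspace of an Asplund Fréchet lcs also Asplund?* The answer is yes, and it follows from a more general statement.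

**Theorem A.** Let $E$ be any Asplund lcs and $F\subset E$ a linear subspace whose induced topology is metrizable.

1. For every nonempty open convex $D\subset F$ and continuous convex $f:D\to\mathbb R$, the set of points where $f$ is not Fréchet differentiable is meager in $D$.
2. If $F$ is also Baire (in particular, if $E$ is Fréchet and $F$ is closed), then $F$ is Asplund.

The opening example fits: on $c_{00}$ the bad set of $f$ is the whole space, which is meager in itself, as part 1 allows.

We shall use subgradients. For continuous convex $f:D\to\mathbb R$ on an open convex $D\subset F$ let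
$$\partial f(x)=\{\varphi\in F':\varphi(y-x)\le f(y)-f(x)\ \text{for all }y\in D\},\qquad \partial f(V)=\bigcup_{x\in V}\partial f(x).$$
The set $\partial f(x)$ is nonempty. Indeed $\{(y,r):y\in D,\ r>f(y)\}$ is open and convex in $F\times\mathbb R$ and misses $(x,f(x))$, so Hahn–Banach gives $\psi\in F'$ and $\alpha\in\mathbb R$ with $\psi(y)+\alpha r>\psi(x)+\alpha f(x)$ on it. Taking $y=x$ shows $\alpha>0$, and letting $r\downarrow f(y)$ shows $-\psi/\alpha\in\partial f(x)$.

For a continuous seminorm $q$ on $F$ put $q^\circ=\{\varphi\in F':|\varphi|\le q\}$, which is weak$^*$ compact by Alaoglu. For bounded $B$ put $p_B(\varphi)=\sup_{h\in B}|\varphi(h)|$.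

## Lines, and closed subspaces of $\mathbb R^{\mathbb N}$

On an open interval, the one-sided derivatives of a convex function are monotone. So the function is differentiable off a countable set, and the complement of a countable set is a dense $G_\delta$. The real line is Asplund. On $\mathbb R^d$, a convex function on an open convex set is differentiable on a dense $G_\delta$ set, uniformly over bounded sets of directions, by a classical theorem. The subspaces are again copies of $\mathbb R^m$, so here the answer is yes for a trivial reason.

Now let $F$ be a closed subspace of $\mathbb R^{\mathbb N}$ and let $\sigma$ be a continuous sublinear functional on $F$. By continuity at $0$ there are $c$ and $k$ with $\sigma\le c\,p_k$ on $F$, so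
$$|\sigma(x)-\sigma(y)|\le\max(\sigma(x-y),\sigma(y-x))\le c\,p_k(x-y).$$
Hence $\sigma=g\circ\pi_k$, where $\pi_k$ keeps the first $k$ coordinates and $g$ is convex on the finite-dimensional space $\pi_k(F)$. The map $\pi_k:F\to\pi_k(F)$ is linear, continuous, onto and open, so the preimage of the dense $G_\delta$ set of good points of $g$ is a dense $G_\delta$ in $F$. At each of its points $\sigma$ is Fréchet differentiable, since $\pi_k(B)$ is bounded whenever $B$ is. What helped is that $\sigma$ sees only finitely many coordinates, and this is lost in general.

## Extending the function, and why that is not enough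

The natural first attempt is to extend $f$ from $F$ to $E$ and use that $E$ is Asplund. Extension is not the difficulty. Suppose $|f(y)-f(z)|\le\tilde q(y-z)$ on $D\subset F$ for a continuous seminorm $\tilde q$ on $E$. Then
$$\hat f(x)=\inf_{y\in D}\bigl(f(y)+\tilde q(x-y)\bigr)$$
is convex on $E$. It is finite, because $f(y)+\tilde q(x-y)\ge f(y_0)-\tilde q(x-y_0)$ for any fixed $y_0\in D$. It is $\tilde q$-Lipschitz, hence continuous, and it equals $f$ on $D$. If $\hat f$ is Fréchet differentiable at a point of $D$, so is $f$.

The attempt stops at the next line. The hypothesis gives good points of $\hat f$ on a dense $G_\delta$ subset of $E$, and this set may miss $F$ altogether. The opening example shows it for $c_{00}\subset\ell_2$. It also happens for closed subspaces: with $E=\mathbb R^2$ (Euclidean norm), $F=\mathbb R\times\{0\}$, $f=0$ and $\tilde q$ the norm, one gets $\hat f(x)=|x_2|$, whose bad points are exactly the points of $F$. So we cannot pull good points down from $E$ to $F$.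

We turn the argument around and push badness up from $F$ to $E$. Functionals on $F$ extend to $E$, and vectors of $F$ are already vectors of $E$. So we look for a certificate of bad behavior, made only of functionals and vectors, that one can extract from any function on $F$ with many bad points.

## Dyadic systems

Let $2^{<\omega}$ be the set of finite $0$–$1$ sequences, $|s|$ the length of $s$, $si$ the sequence $s$ followed by $i$, and $[s]=\{\sigma\in2^\omega:\sigma\supset s\}$. For $\sigma\in 2^\omega$, $\sigma|n$ is its initial segment of length $n$.

**Definition 2.** A *dyadic system* in a lcs $F$ consists of $\varepsilon>0$, a continuous seminorm $q$ on $F$, a bounded family $(h_s)_{s\in2^{<\omega}}$ in $F$, and nonempty weak$^*$-compact sets $K_s\subset q^\circ$ such that for all $s$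
$$K_{s0}\cup K_{s1}\subset K_s,\qquad \varphi(h_s)-\varphi'(h_s)\ge\varepsilon\ \text{ for all }\varphi\in K_{s0},\ \varphi'\in K_{s1}. \tag{1}$$

*A space with one.* Let $F=\ell_1$, with coordinates indexed by $2^{<\omega}$, so that $F'=\ell_\infty(2^{<\omega})$. Put $h_s=e_s$, $q=\|\cdot\|_1$, and let $K_s$ be the set of $\varphi$ with $|\varphi_u|\le1$ for all $u$, with $\varphi_u=1$ whenever $u0\subset s$ (that is, $u0$ is an initial segment of $s$), and $\varphi_u=-1$ whenever $u1\subset s$. These sets are nonempty and nested, and they are weak$^*$ compact because they are cut out of $q^\circ$ by conditions on single coordinates. On $K_{s0}$ we have $\varphi(h_s)=1$, on $K_{s1}$ we have $\varphi(h_s)=-1$, so (1) holds with $\varepsilon=2$.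

*A space without one.* In $F=\mathbb R$ suppose there were a dyadic system with $|h_s|\le R$ and $K_s\subset[-c,c]$. For each $\sigma\in2^\omega$ choose $\varphi_\sigma\in\bigcap_nK_{\sigma|n}$. If $\sigma$ and $\tau$ first differ after $s$, then $|\varphi_\sigma-\varphi_\tau||h_s|\ge\varepsilon$, so $|\varphi_\sigma-\varphi_\tau|\ge\varepsilon/R$. That gives infinitely many $\varepsilon/R$-separated points in $[-c,c]$, which is impossible.

*Boundedness of $(h_s)$ is essential.* Drop it, and even $\mathbb R$ has such a system. Let $K_s$ run through the intervals of the middle-thirds construction of the Cantor set, with $K_{s0}$ the right and $K_{s1}$ the left third of $K_s$, and let $h_s=3^{|s|+1}$. The gap between $K_{s0}$ and $K_{s1}$ is $3^{-|s|-1}$, so (1) holds with $\varepsilon=1$. Keep this example in mind: in the proof, securing boundedness is where the work is.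

## From a dyadic system in $F$ to a nowhere differentiable function on $E$

**Lemma 1.** Let $E$ be a lcs, $F\subset E$ a linear subspace with the induced topology, and $(\varepsilon,q,(h_s),(K_s))$ a dyadic system in $F$. Put $B=\{h_s:s\in2^{<\omega}\}$. Then:

1. $E$ has a dyadic system with the same $\varepsilon$ and $(h_s)$;
2. there are a continuous seminorm $\tilde q$ on $E$ and a nonempty weak$^*$-compact $M\subset\tilde q^\circ\subset E'$ such that every nonempty relatively weak$^*$-open subset of $M$ has $p_B$-diameter $\ge\varepsilon$;
3. $\sigma_M(x)=\sup_{\psi\in M}\psi(x)$ is a continuous sublinear functional on $E$ that is $B$-differentiable at no point of $E$.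

In particular $E$ is not Asplund.

**Step 1: lifting the system.** The aim is to replace functionals on $F$ by functionals on $E$ while keeping the vectors. Since $F$ has the induced topology, $\{q<1\}$ contains $F\cap\{\tilde q<1\}$ for some continuous seminorm $\tilde q$ on $E$, and then $q\le\tilde q$ on $F$. Let $r:E'\to F'$ be restriction. It is weak$^*$–weak$^*$ continuous, because evaluation at a vector of $F$ is evaluation at a vector of $E$. Put
$$L_s=\tilde q^\circ\cap r^{-1}(K_s).$$
This is a closed subset of the compact set $\tilde q^\circ$, so it is weak$^*$ compact. It is nonempty: each $\varphi\in K_s$ satisfies $|\varphi|\le q\le\tilde q|_F$, so by Hahn–Banach it extends to some $\psi\in\tilde q^\circ$. Clearly $L_{s0}\cup L_{s1}\subset L_s$. Because $h_s\in F$, we have $\psi(h_s)=r(\psi)(h_s)$, so $\psi(h_s)-\psi'(h_s)\ge\varepsilon$ for $\psi\in L_{s0}$, $\psi'\in L_{s1}$. Finally $(h_s)$ is bounded in $E$, since continuous seminorms on $E$ restrict to continuous seminorms on $F$. This proves part 1.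

**Step 2: mapping onto the Cantor set.** The aim is to organize the $L_s$ into one compact set with a map to $2^\omega$. By (1), $L_{s0}\cap L_{s1}=\emptyset$. If $s\ne t$ have equal length and $u$ is their longest common initial segment, then one of $L_s,L_t$ lies in $L_{u0}$ and the other in $L_{u1}$. So the $L_s$ with $|s|=n$ are pairwise disjoint. Let
$$L=\bigcap_n\bigcup_{|s|=n}L_s ,$$
a weak$^*$-compact set. Each $\psi\in L$ lies in exactly one $L_s$ for each length, and by nestedness these $s$ are the initial segments of a unique $\pi(\psi)\in2^\omega$. The map $\pi:L\to2^\omega$ is continuous: $\pi^{-1}([s])=L\cap L_s$ is closed, and its complement in $L$ is the finite union of the closed sets $L\cap L_t$ with $|t|=|s|$, $t\neq s$, so it is also open. And $\pi$ is onto, because for every $\sigma$ the decreasing nonempty compact sets $L_{\sigma|n}$ have a common point.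

**Step 3: a minimal compact set.** The aim is to make every open piece large. Consider the closed subsets of $L$ that $\pi$ maps onto $2^\omega$. If $\mathcal C$ is a chain of them and $\sigma\in2^\omega$, then the sets $C\cap\pi^{-1}(\sigma)$, $C\in\mathcal C$, form a chain of nonempty compact sets, so they have a common point. Hence $\bigcap\mathcal C$ again maps onto $2^\omega$, and Zorn's lemma gives a minimal closed $M\subset L$ with $\pi(M)=2^\omega$.

Let $O\subset M$ be nonempty and relatively open. By minimality the compact set $\pi(M\setminus O)$ is not all of $2^\omega$, so it misses some $[s]$. This means $M\cap\pi^{-1}([s])\subset O$. As $\pi(M)=2^\omega$, the set $O$ contains some $\psi\in M\cap L_{s0}$ and some $\psi'\in M\cap L_{s1}$, and $p_B(\psi-\psi')\ge(\psi-\psi')(h_s)\ge\varepsilon$. This proves part 2.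

**Step 4: the support function.** The aim is to show that a point of differentiability of $\sigma=\sigma_M$ would cut a small open slice out of $M$. Since $M\subset\tilde q^\circ$, the function $\sigma$ is finite, it is sublinear, and $|\sigma(x)-\sigma(y)|\le\tilde q(x-y)$, so it is continuous. Suppose it is $B$-differentiable at $x$ with derivative $\varphi$, and let $0<\eta<\varepsilon/4$. Using increments $t$ and $-t$, we find $t>0$ with
$$\sigma(x+th)\le\sigma(x)+t\varphi(h)+t\eta\qquad\text{for all }h\in B\cup(-B). \tag{2}$$
The set $O=\{\psi\in M:\psi(x)>\sigma(x)-t\eta\}$ is relatively weak$^*$ open, and nonempty because $\sigma(x)$ is a supremum over $M$. For $\psi\in O$ and $h\in B\cup(-B)$,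
$$\sigma(x)-t\eta+t\psi(h)<\psi(x+th)\le\sigma(x+th)\le\sigma(x)+t\varphi(h)+t\eta ,$$
so $(\psi-\varphi)(h)\le2\eta$. Hence $p_B(\psi-\varphi)\le2\eta$ on $O$, and $O$ has $p_B$-diameter at most $4\eta<\varepsilon$. This contradicts part 2 and proves part 3. A function that is nowhere $B$-differentiable is nowhere Fréchet differentiable, so $E$ is not Asplund. $\square$

In $\ell_1(2^{<\omega})$ one can see a set $M$ as in part 2 directly. Take $M=\{-1,1\}^{2^{<\omega}}$ and $B=\{e_u\}$. Given $\varphi\in M$, vectors $x^1,\dots,x^m\in\ell_1$ and $\delta>0$, choose $u$ with $2|x^j_u|<\delta$ for all $j$. Changing the sign of $\varphi_u$ moves each $\varphi(x^j)$ by less than $\delta$, and the two functionals differ by $2$ at $e_u$. So all nonempty relatively open subsets of the weak$^*$-compact set $M$ have $p_B$-diameter $2$. Here $\sigma_M(x)=\sum_u|x_u|$, so Step 4 says that the norm of $\ell_1$ is nowhere Fréchet differentiable.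

## The obstacle: bounded sets that depend on the point

It remains to extract a dyadic system from a function $f$ on $F$ whose bad set $N$ is nonmeager. At a bad point $x$ with a chosen $\varphi_x\in\partial f(x)$, failure of differentiability should give a nearby $y$ and a direction $h$ in a bounded set with $\varphi_y(h)>\varphi_x(h)+\varepsilon$. Near $y$ all subgradients are nearly at least $\varphi_y(h)$ on $h$ along a suitable open set, and similarly for $x$. This splits one open set into two, and we iterate.

If $F$ is normed, there is a single bounded set to consider, the unit ball. Then $N$ is a countable union over $\varepsilon=1/r$, so one $\varepsilon$ works on a set dense in some open set, all $h_s$ are taken in the ball, and the tree can be grown by picking points of this dense set.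

In a metrizable $F$ with defining seminorms $p_1\le p_2\le\cdots$, the bad point $x$ comes with its own bounded set, described by its own sequence $(\lambda_k(x))_k$ of bounds $p_k(h)\le\lambda_k(x)$. Each node $s$ of the tree uses a new point, hence a new sequence, and nothing keeps even the numbers $p_1(h_s)$ bounded. The Cantor-set example shows that an unbounded family $(h_s)$ certifies nothing.

Nor can we split $N$ into countably many pieces with a common sequence on each. In $\mathbb R^{\mathbb N}$, given countably many boxes with bounds $\lambda^{(1)},\lambda^{(2)},\dots$, the box with bounds $k+\max_{j\le k}|\lambda^{(j)}_k|$ lies in none of them.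

The way past this is to commit to one seminorm at a time. To bound $\lambda_1$ alone is a countable splitting: $\lambda_1\le m$ for some integer $m$. So we impose the bound on $\lambda_k$ only from level $k$ of the tree on. Then $p_k(h_s)\le m_k$ for $|s|\ge k$, and only finitely many nodes lie below level $k$; finitely many vectors never spoil boundedness. For example, in $\mathbb R^{\mathbb N}$ the family $h_s=|s|\,e_{|s|+1}$ has $p_k(h_s)=0$ once $|s|\ge k$, and is bounded for this reason. What we need is a notion of largeness that survives a countable splitting at every level, simultaneously in all the finitely many open sets of the level.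

## Everywhere nonmeager sets

Let $X$ be a topological space. Say that $A\subset X$ is *everywhere nonmeager in* a nonempty open set $V$ if $A\cap V'$ is nonmeager for each nonempty open $V'\subset V$. For example, the irrationals are everywhere nonmeager in $\mathbb R$, while $\mathbb Q$ is dense but everywhere nonmeager in no open set.

**Lemma 2.**

1. If $A\subset X$ is nonmeager, it is everywhere nonmeager in some nonempty open $V$.
2. If $A=\bigcup_{m\in\mathbb N}A^{(m)}$ is everywhere nonmeager in $V$ and $\emptyset\ne V'\subset V$ is open, then for some $m$ and some nonempty open $V''\subset V'$, the set $A^{(m)}$ is everywhere nonmeager in $V''$.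

**Step 1: localizing.** Suppose part 1 fails for $A$. Then every nonempty open set contains a nonempty open $U$ with $A\cap U$ meager. Take a maximal disjoint family $\mathcal U$ of nonempty open sets $U$ with $A\cap U$ meager, and let $W=\bigcup\mathcal U$. By maximality $W$ is dense, since otherwise the complement of its closure would contain another such $U$. For $U\in\mathcal U$ write $A\cap U=\bigcup_nN_{U,n}$ with $N_{U,n}\subset U$ nowhere dense, and let $N_n=\bigcup_{U\in\mathcal U}N_{U,n}$.

Each $N_n$ is nowhere dense. Indeed, let $G$ be nonempty and open. If $G$ meets no $U\in\mathcal U$, it misses $N_n$. If it meets some $U$, then $G\cap U$ contains a nonempty open set that misses $N_{U,n}$, and, being inside $U$, misses the other sets $N_{U',n}\subset U'$ as well. So $A\cap W=\bigcup_nN_n$ is meager, $A\setminus W$ is nowhere dense, and $A$ is meager, a contradiction. (This is the argument of the Banach category theorem; see Oxtoby, *Measure and Category*, Thm 16.1.)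

**Step 2: countable splitting.** Under the hypotheses of part 2, $A\cap V'$ is nonmeager, so some $A^{(m)}\cap V'$ is nonmeager. By part 1 it is everywhere nonmeager in some open $W\neq\emptyset$. Put $V''=W\cap V'$. It is nonempty because $A^{(m)}\cap V'\cap W$ is nonmeager. For nonempty open $V'''\subset V''$, the set $A^{(m)}\cap V'''=A^{(m)}\cap V'\cap V'''$ is nonmeager. $\square$

## Growing the tree from a nonmeager set of bad points

**Proposition 3.** Let $F$ be a metrizable lcs, $D\subset F$ nonempty open convex, $f:D\to\mathbb R$ continuous convex. If the set $N$ of points of $D$ at which $f$ is not Fréchet differentiable is nonmeager in $D$, then $F$ contains a dyadic system.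

Let $p_1\le p_2\le\cdots$ be seminorms defining the topology, and fix $\varphi_x\in\partial f(x)$ for each $x\in D$.

**Step 1: what a bad point provides.** The aim is to turn failure of differentiability into a jump of subgradients. Let $x\in N$. Then $\varphi_x$ is not a Fréchet derivative at $x$, so there are a bounded $B$, some $\varepsilon>0$, reals $t_j\to0$, $t_j\ne0$, and $h_j\in B$ with
$$|f(x+t_jh_j)-f(x)-t_j\varphi_x(h_j)|>\varepsilon|t_j| .$$
Replacing $(t_j,h_j)$ by $(-t_j,-h_j)$ where needed, and $B$ by $B\cup(-B)$, we may take $t_j>0$. The expression inside the modulus is $\ge0$ because $\varphi_x\in\partial f(x)$. So with $y_j=x+t_jh_j$,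
$$f(y_j)-f(x)>t_j\varphi_x(h_j)+\varepsilon t_j .$$
The subgradient inequality at $y_j$, namely $\varphi_{y_j}(x-y_j)\le f(x)-f(y_j)$, reads $t_j\varphi_{y_j}(h_j)\ge f(y_j)-f(x)$. Hence
$$\varphi_{y_j}(h_j)\ge\frac{f(y_j)-f(x)}{t_j}>\varphi_x(h_j)+\varepsilon ,$$
and $y_j\to x$ since $B$ is bounded. Choose integers $\lambda_k\ge\sup_Bp_k$ and make $\varepsilon$ smaller, of the form $1/r$. We have shown that for each $x\in N$ there are $r\in\mathbb N$ and integers $\lambda_1(x),\lambda_2(x),\dots$ such that, with $\varepsilon=1/r$,
$$\begin{gathered}\text{every neighborhood of }x\text{ contains some }y\in D\text{ for which there is }h\in F\\ \text{with }p_k(h)\le\lambda_k(x)\text{ for all }k\ \text{ and }\ \varphi_y(h)>\varphi_x(h)+\varepsilon .\end{gathered}\tag{3}$$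
The set $N$ is a countable union over $r$. So we can fix $r$, hence $\varepsilon$, such that the set $A_0$ of those $x\in N$ that satisfy (3) with this $\varepsilon$ and some sequence of integers is nonmeager. Fix such integers $\lambda_k(x)$ for each $x\in A_0$.

**Step 2: the root, with equicontinuous subgradients.** By Lemma 2, part 1, in the space $X=D$, there is a nonempty open $V_\emptyset\subset D$ in which $A_0$ is everywhere nonmeager. We shrink it so that $\partial f(V_\emptyset)\subset q^\circ$ for one continuous seminorm $q$. Take $v\in V_\emptyset$. By continuity of $f$ there are a continuous seminorm $q_0$ and $c>0$ with $v+\{q_0<2\}\subset D$ and $|f|\le c$ on this set. Let $z\in v+\{q_0<1\}$, $\varphi\in\partial f(z)$ and $q_0(h)<1$. Then $z+h\in v+\{q_0<2\}$ and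
$$\varphi(h)\le f(z+h)-f(z)\le2c .$$
So $|\varphi|\le2cq_0=:q$. Replace $V_\emptyset$ by $V_\emptyset\cap(v+\{q_0<1\})$, in which $A_0$ is still everywhere nonmeager.

**Step 3: what the induction constructs.** We construct integers $m_n$ $(n\ge1)$, nonempty open sets $V_s$, vectors $h_s$, and reals $a_s,b_s$ with $a_s-b_s>\varepsilon/2$ such that, with
$$A_n=\{x\in A_0:\lambda_k(x)\le m_k\text{ for }1\le k\le n\},$$
the following hold for all $s$:
$$A_n\text{ is everywhere nonmeager in }V_s\text{ if }|s|=n; \tag{4}$$
$$V_{s0}\cup V_{s1}\subset V_s,\quad \varphi(h_s)>a_s\text{ on }\partial f(V_{s0}),\quad \varphi(h_s)<b_s\text{ on }\partial f(V_{s1}); \tag{5}$$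
$$p_k(h_s)\le m_k\quad\text{for }1\le k\le|s| . \tag{6}$$
For $n=0$ only $V_\emptyset$ is needed, and (4) holds for it.

**Step 4: splitting one open set into two.** Suppose $m_1,\dots,m_n$ and $V_s$ for $|s|\le n$ are constructed, and let $|s|=n$. By (4) we can pick $x\in A_n\cap V_s$. By (3), applied to the neighborhood $V_s$ of $x$, there are $y\in V_s$ and $h=h_s$ with $p_k(h)\le\lambda_k(x)$ for all $k$ and $\varphi_y(h)>\varphi_x(h)+\varepsilon$. As $x\in A_n$, we have $\lambda_k(x)\le m_k$ for $k\le n$, which is (6). Put
$$a_s=\varphi_y(h)-\varepsilon/4,\qquad b_s=\varphi_x(h)+\varepsilon/4,$$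
so that $a_s-b_s>\varepsilon/2$.

So far $h$ separates one subgradient at $y$ from one at $x$, and we need it to separate all subgradients over two open sets. The device is to replace subgradients by difference quotients of $f$, which are continuous in the base point. Take $t>0$ so small that $y+th\in V_s$ and $x-th\in V_s$, and set
$$V_s^0=\{z\in V_s:z-th\in D,\ f(z)-f(z-th)>ta_s\},$$
$$V_s^1=\{z\in V_s:z+th\in D,\ f(z+th)-f(z)<tb_s\}.$$
Both are open, since $D$ is open and $f$ is continuous. Both are nonempty. Indeed $y+th\in V^0_s$, because $f(y+th)-f(y)\ge t\varphi_y(h)>ta_s$. And $x-th\in V_s^1$, because $\varphi_x(-th)\le f(x-th)-f(x)$ gives $f(x)-f(x-th)\le t\varphi_x(h)<tb_s$. Subgradients are controlled on both sets: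

- if $z\in V_s^0$ and $\varphi\in\partial f(z)$, then $\varphi(-th)\le f(z-th)-f(z)$, so $t\varphi(h)\ge f(z)-f(z-th)>ta_s$;
- if $z\in V_s^1$ and $\varphi\in\partial f(z)$, then $t\varphi(h)\le f(z+th)-f(z)<tb_s$.

So (5) will hold for any nonempty open $V_{s0}\subset V^0_s$ and $V_{s1}\subset V_s^1$.

**Step 5: committing to the next seminorm.** The aim is to choose $m_{n+1}$ and the children so that (4) holds at level $n+1$. For each of the finitely many pairs $(s,i)$ with $|s|=n$ and $i\in\{0,1\}$, apply Lemma 2, part 2, to
$$A_n=\bigcup_{m}\{x\in A_n:\lambda_{n+1}(x)\le m\},\qquad V=V_s,\quad V'=V_s^i .$$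
It gives an integer $m_{s,i}$ and a nonempty open $V_{si}\subset V_s^i$ in which $\{x\in A_n:\lambda_{n+1}(x)\le m_{s,i}\}$ is everywhere nonmeager. Let $m_{n+1}=\max m_{s,i}$ over these pairs. Then $A_{n+1}=\{x\in A_n:\lambda_{n+1}(x)\le m_{n+1}\}$ contains all these sets, so it is everywhere nonmeager in every $V_{si}$. The induction proceeds.

**Step 6: reading off the dyadic system.** First, boundedness. By (6), for each $k$,
$$\sup_sp_k(h_s)\le\max\Bigl(m_k,\max_{|s|<k}p_k(h_s)\Bigr)<\infty ,$$
since only finitely many $s$ have $|s|<k$. Next, let $K_s$ be the weak$^*$ closure of $\partial f(V_s)$. As $\partial f(V_s)\subset\partial f(V_\emptyset)\subset q^\circ$ and $q^\circ$ is weak$^*$ compact, $K_s$ is a nonempty weak$^*$-compact subset of $q^\circ$, and $K_{si}\subset K_s$. The inequalities in (5) pass to closures: $\varphi(h_s)\ge a_s$ on $K_{s0}$ and $\varphi(h_s)\le b_s$ on $K_{s1}$. Since $a_s-b_s>\varepsilon/2$, this is a dyadic system with constant $\varepsilon/2$. $\square$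

Metrizability of $F$ was used in one place only: there are countably many seminorms, so each of them gets its level of the tree.

## Proof of Theorem A

**Step 1: the bad set is meager.** Suppose that for some $D\subset F$ and $f$ the set of points where $f$ is not Fréchet differentiable is nonmeager in $D$. Proposition 3 gives a dyadic system in $F$, and Lemma 1 shows that $E$ is not Asplund, a contradiction.

**Step 2: from meager to a dense $G_\delta$.** If $F$ is Baire, so is its open subset $D$. By Step 1 the bad set lies in a countable union of closed nowhere dense subsets of $D$. The complement of that union is a $G_\delta$, it is dense because $D$ is Baire, and $f$ is Fréchet differentiable on it. So $F$ is Asplund. A closed subspace of a Fréchet lcs is complete and metrizable, hence Baire. $\blacksquare$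

Thus every closed subspace of an Asplund Fréchet lcs is Asplund.

## Equivalent conditions on a metrizable Baire space

The same tools characterize the Asplund property.

**Theorem B.** For a metrizable Baire lcs $F$ the following are equivalent:

- (a) $F$ is Asplund;
- (b) for every continuous sublinear $\sigma:F\to\mathbb R$ and every bounded countable $B\subset F$, $\sigma$ is $B$-differentiable at some point;
- (c) $F$ contains no dyadic system;
- (d) for each separable subspace $G\subset F$, continuous seminorm $q$ on $G$ and bounded $B\subset G$, the set $q^\circ\subset G'$ is $p_B$-separable;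
- (e) for each bounded $B\subset F$ and continuous seminorm $q$ on $F$, $q^\circ$ is fragmented by $p_B$: every nonempty $A\subset q^\circ$ has, for each $\varepsilon>0$, a nonempty relatively weak$^*$-open subset of $p_B$-diameter $\le\varepsilon$.

If $F$ is Fréchet, these are also equivalent to

- (f) every separable closed subspace of $F$ is Asplund.

To get a feeling for (e): in $F=\mathbb R$ it says that a nonempty bounded set of reals has nonempty relatively open subsets of arbitrarily small diameter, which is clear. In $\ell_1(2^{<\omega})$ the set $\{-1,1\}^{2^{<\omega}}$ above violates it. Note also that (b) tests one countable bounded set at a time.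

We need one more source of dyadic systems, a partial converse to Lemma 1, part 2.

**Lemma 4.** Let $G$ be a lcs, $q$ a continuous seminorm on $G$, $B\subset G$ bounded, and $\emptyset\ne A\subset q^\circ$ such that every nonempty relatively weak$^*$-open subset of $A$ has $p_B$-diameter $>\varepsilon>0$. Then $G$ contains a dyadic system.

Put $O_\emptyset=G'$. Given a weak$^*$-open $O_s$ that meets $A$, the set $O_s\cap A$ has $p_B$-diameter $>\varepsilon$. So we may pick $\varphi,\varphi'\in O_s\cap A$ and $h_s\in B$ with $(\varphi-\varphi')(h_s)>\varepsilon$, interchanging $\varphi$ and $\varphi'$ if needed. Put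
$$O_{s0}=O_s\cap\{\chi:\chi(h_s)>\varphi(h_s)-\varepsilon/4\},\qquad O_{s1}=O_s\cap\{\chi:\chi(h_s)<\varphi'(h_s)+\varepsilon/4\}.$$
These are weak$^*$ open and meet $A$, in $\varphi$ and $\varphi'$ respectively, so the construction continues. Let $K_s$ be the weak$^*$ closure of $O_s\cap A$, a nonempty weak$^*$-compact subset of $q^\circ$. The $K_s$ are nested. For $\chi\in K_{s0}$ and $\chi'\in K_{s1}$ we have $\chi(h_s)-\chi'(h_s)\ge(\varphi-\varphi')(h_s)-\varepsilon/2>\varepsilon/2$. The $h_s$ lie in the bounded set $B$. This is a dyadic system with constant $\varepsilon/2$. $\square$

We shall also use a count of branches several times. Given a dyadic system in $F$, choose $\varphi_\sigma\in\bigcap_nK_{\sigma|n}$ for each $\sigma\in2^\omega$, which is possible by compactness. If $\sigma\ne\tau$ first differ after $s$, then by (1)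
$$p_B(\varphi_\sigma-\varphi_\tau)\ge|(\varphi_\sigma-\varphi_\tau)(h_s)|\ge\varepsilon,\qquad B=\{h_s\}. \tag{7}$$
So $(\varphi_\sigma)$ is an uncountable $\varepsilon$-separated family for $p_B$. A $p_B$-separable set cannot contain such a family, since a point of a dense set can be at $p_B$-distance less than $\varepsilon/2$ from at most one of its members.

**Step 1: (a)⇒(b)⇒(c)⇒(a).** A continuous sublinear $\sigma$ is a continuous convex function on $F$. Under (a) it is Fréchet differentiable somewhere, hence $B$-differentiable there for every bounded $B$, which is (b). If $F$ contained a dyadic system, Lemma 1, part 3, with $E=F$ would give a continuous sublinear functional that is nowhere $B$-differentiable for the countable bounded set $B=\{h_s\}$, so (b) implies (c). Under (c), Proposition 3 shows that all bad sets are meager, and the Baire property gives (a) exactly as in Step 2 of the proof of Theorem A.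

**Step 2: (c)⇔(e).** If (e) fails for some $B$, $q$, $A$, $\varepsilon$, then every nonempty relatively weak$^*$-open subset of $A$ has $p_B$-diameter $>\varepsilon$, and Lemma 4 gives a dyadic system. Conversely, given a dyadic system, Lemma 1, part 2, with $E=F$ gives a set $M\subset\tilde q^\circ$ all of whose nonempty relatively open subsets have $p_B$-diameter $\ge\varepsilon$, so (e) fails for $M$ and $\varepsilon/2$.

**Step 3: (c)⇒(d).** The aim is to find, inside a nonseparable $q^\circ$, a set to which Lemma 4 applies. Suppose $q^\circ\subset G'$ is not $p_B$-separable, with $G$ separable. Then for some $\varepsilon>0$ it contains an uncountable $S$ with $p_B(\varphi-\varphi')>\varepsilon$ for distinct $\varphi,\varphi'\in S$. Otherwise choose for each $n$ a maximal subset of $q^\circ$ whose distinct points are at distance $>1/n$. All these sets would be countable, and by maximality their union would be $p_B$-dense.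

As $G$ is separable, $q^\circ$ is weak$^*$ metrizable: pointwise convergence on a countable dense subset of $G$ defines a coarser Hausdorff metrizable topology on the compact set $q^\circ$, so it coincides with the weak$^*$ topology. Being compact and metrizable, $q^\circ$ has a countable base. Remove from $S$ all members of this base that meet $S$ in a countable set, and call the rest $S_1$. Only countably many points were removed, so $S_1\neq\emptyset$. A nonempty relatively open subset of $S_1$ contains a nonempty $U\cap S_1$ with $U$ in the base. Then $U$ was not removed, so $U\cap S$ is uncountable and hence $U\cap S_1$ is uncountable. In particular it has two distinct points and $p_B$-diameter $>\varepsilon$. Lemma 4 gives a dyadic system in $G$, and Lemma 1, part 1, applied to $G\subset F$, gives one in $F$, contradicting (c).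

**Step 4: (d)⇒(c).** Given a dyadic system in $F$, let $B=\{h_s\}$ and $G=\operatorname{span}B$, which is separable because the rational combinations of the $h_s$ are dense in it. Take $\varphi_\sigma$ as in (7). The restrictions $\varphi_\sigma|_G$ lie in $(q|_G)^\circ$ and are still $\varepsilon$-separated for $p_B$, because $B\subset G$. So $(q|_G)^\circ$ is not $p_B$-separable, contradicting (d).

**Step 5: (f), for $F$ Fréchet.** (a)⇒(f) is Theorem A. For (f)⇒(c), suppose $F$ has a dyadic system and let $G=\overline{\operatorname{span}}\{h_s\}$, a separable closed subspace. Replace each $K_s$ by its image under the restriction $F'\to G'$, and $q$ by $q|_G$. The images are weak$^*$ compact, nested and nonempty, and (1) persists because $h_s\in G$. So $G$ has a dyadic system, and by Lemma 1 it is not Asplund, contradicting (f). $\blacksquare$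

## Separable strong duals, reflexive spaces, countable products

Recall that the strong topology on $F'$ is generated by the seminorms $p_B$, with $B$ bounded.

**Corollary 1.** A Fréchet lcs with separable strong dual is Asplund.

A dyadic system would give, by (7), an uncountable family that is $\varepsilon$-separated for the strongly continuous seminorm $p_B$, which is impossible in a separable strong dual. So (c) holds. In particular $\ell_2$ is Asplund, as the opening example needed.

**Corollary 2.** Every reflexive Fréchet lcs is Asplund.

Suppose $F$ is reflexive and has a dyadic system. Let $B=\{h_s\}$ and $G=\overline{\operatorname{span}}B$. Then $G$ is separable, and it is reflexive as a closed subspace of a reflexive Fréchet space, so $\sigma(G',G'')=\sigma(G',G)$. The map $J:G'\to\ell_\infty(B)$, $J\varphi=\varphi|_B$, satisfies $\|J\varphi\|_\infty=p_B(\varphi)$, so it is strongly continuous, hence continuous from $\sigma(G',G'')=\sigma(G',G)$ to the weak topology of $\ell_\infty(B)$.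

Since $G$ is separable, $(q|_G)^\circ$ is weak$^*$ compact and metrizable (see Step 3 above), so it has a countable weak$^*$-dense subset $C$. Then $J((q|_G)^\circ)$ lies in the weak closure of $J(C)$, and by Mazur's theorem in the norm-closed linear span of $J(C)$. That span is norm separable, so $J((q|_G)^\circ)$ is norm separable, that is, $(q|_G)^\circ$ is $p_B$-separable. But the restrictions to $G$ of the $\varphi_\sigma$ in (7) form an uncountable $\varepsilon$-separated family in it, a contradiction. So (c) holds.

**Corollary 3.** Countable products of Asplund Fréchet lcs $E_i$ are Asplund; hence so are all closed subspaces of such products.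

The product is Fréchet, and we verify (e). A bounded $B$ lies in $\prod B_i$, where $B_i$ is its $i$-th projection, which is bounded. For a continuous seminorm $q$ on the product there are $n$ and continuous seminorms $q_i$ on $E_i$ with $q(x)\le\sum_{i\le n}q_i(x_i)$. So every $\varphi\in q^\circ$ has the form $\varphi(x)=\sum_{i\le n}\varphi_i(x_i)$ with $\varphi_i\in q_i^\circ\subset E_i'$, and
$$p_B(\varphi-\varphi')\le\sum_{i\le n}p_{B_i}(\varphi_i-\varphi_i').$$
Let $\emptyset\ne A\subset q^\circ$ and $\varepsilon>0$. The projections $\varphi\mapsto\varphi_i$ are weak$^*$ continuous. Start with $A$, and for $i=1,\dots,n$ do the following with the current set $A'$. Its $i$-th projection is a nonempty subset of $q_i^\circ$, and $E_i$ satisfies (e) by Theorem B, so there is a weak$^*$-open $U\subset E_i'$ that meets the projection in a nonempty set of $p_{B_i}$-diameter $\le\varepsilon/n$. Pass to $\{\varphi\in A':\varphi_i\in U\}$, which is nonempty and relatively weak$^*$ open in $A'$. After $n$ steps we have a nonempty relatively weak$^*$-open subset of $A$ of $p_B$-diameter $\le\varepsilon$. The last assertion follows from Theorem A.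

For example $\mathbb R^{\mathbb N}$ is Asplund, together with all its closed subspaces. This covers all continuous convex functions there, not only the sublinear ones treated by hand.

## What happens for non-closed subspaces and for quotients

*Closedness, respectively the Baire hypothesis in Theorem A.2, cannot be dropped.* This is the opening example: $\ell_2$ is Asplund by Corollary 1, and on $F=c_{00}\subset\ell_2$ the function $\sum_n2^{-n}|x_n|$ is continuous and convex but not even Gâteaux differentiable at any point.

*Subspaces cannot be replaced by quotients.* There is a Fréchet–Montel space with a quotient isomorphic to $\ell_1$ (Köthe, *Topological Vector Spaces I*, §31.5). A Fréchet–Montel space is reflexive, hence Asplund by Corollary 2. But $\ell_1$ is not Asplund: as we saw after Lemma 1, its norm is nowhere Fréchet differentiable.
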